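# From extension operators to projections: the separable extension property and complemented subspaces

Throughout, "subspace" means closed linear subspace, "operator" means bounded linear operator, and the scalars are real or complex. $B_X$ is the closed unit ball of $X$. A **projection** is an operator $P$ with $P^2=P$. Its range is closed, and it is exactly the set of vectors that $P$ fixes. A subspace is **complemented** if it is the range of a projection.

## 1. The maps $u(z)=(z,\,z-Tz)$ and $v(x,w)=Tx+w$

Let $X$ be a Banach space, let $Y\subseteq Z\subseteq X$ be subspaces, and let $T:X\to X$ be an operator with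
$$T(X)\subseteq Z,\qquad Ty=y\ \text{ for all } y\in Y .$$
Such a $T$ need not be a projection: on $Z\setminus Y$ it may do anything, as long as it stays in $Z$. Attach to $X$ one extra copy of $Z$, and define
$$u:Z\to X\oplus Z,\quad u(z)=(z,\,z-Tz),\qquad\qquad v:X\oplus Z\to Z,\quad v(x,w)=Tx+w .$$
Both are well defined and bounded, because $T$ takes its values in $Z$. For $z\in Z$,
$$v(u(z))=Tz+(z-Tz)=z. \tag{1}$$
So $vu=\mathrm{id}_Z$, and therefore $(uv)^2=u(vu)v=uv$. Thus $uv$ is a projection of $X\oplus Z$. Its range is $u(Z)$: the range lies in $u(Z)$, and $uv$ fixes each $u(z)$ by (1). Moreover, if $y\in Y$ then $y-Ty=0$, so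
$$u(y)=(y,0). \tag{2}$$
The range of the projection therefore contains the original copy of $Y$ inside $X\oplus\{0\}$. The second coordinate of $u(z)$ records the error $z-Tz$ that $T$ makes at $z$. The map $v$ adds this error back, and on $Y$ there is nothing to record.

**Example 1.** Let $X=Z=\mathbb R^2$, $Y=\mathbb R e_1$ and $T(a,b)=(a,-b)$. Then $T$ fixes $Y$, but $T^2=\mathrm{id}\neq T$, so $T$ is not a projection. Here $(a,b)-T(a,b)=(0,2b)$, so $u(a,b)=\big((a,b),(0,2b)\big)$ and $v(u(a,b))=(a,-b)+(0,2b)=(a,b)$. The range of $uv$ is the plane $\{((a,b),(0,2b))\}$ in $\mathbb R^4$. It contains $((a,0),(0,0))$ for all $a$.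

What is this for? Suppose we know only that separable subspaces $Y$ of $X$ admit operators $T$ with separable range that fix $Y$, and we want *projections* with separable range that fix $Y$. The construction provides them, at the price of enlarging $X$. The rest of these notes makes the enlargement once and for all, so that every separable subspace of the enlarged space is served.

## 2. Separable complementation, separable extension, and Theorem A

**Definition (SCP).** A Banach space $X$ has the *separable complementation property* if every separable subspace of $X$ is contained in a separable subspace of $X$ that is complemented in $X$.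

**Definition (SEP).** A Banach space $X$ has the *separable extension property* if for every separable subspace $Y\subseteq X$ there is an operator $T:X\to X$ with separable range such that $Ty=y$ for all $y\in Y$.

Equivalently, every separable subspace $Y$ lies in a separable subspace $Z$ such that the inclusion $Y\hookrightarrow Z$ extends to an operator $X\to Z$. Given $T$, take $Z=\overline{T(X)}$, which is separable and contains $T(Y)=Y$. Conversely, compose the extension with the inclusion $Z\subseteq X$.

**Example 2.** Separable spaces have both properties, by taking the identity. For a set $I$ of any size, $\ell_2(I)$ has the SCP. Indeed, a separable $Y\subseteq \ell_2(I)$ has a countable dense subset, each of whose members has countable support. If $J$ is the union of these supports, then $J$ is countable and $Y\subseteq\ell_2(J)$. Restricting coordinates to $J$ is a projection of norm at most one onto the separable space $\ell_2(J)$.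

**Example 3.** The space $\ell_\infty$ does not have the SEP. Suppose $T:\ell_\infty\to\ell_\infty$ has separable range and fixes $c_0$, and let $Z=\overline{T(\ell_\infty)}\supseteq c_0$. By Sobczyk's theorem, $c_0$ is complemented in the separable space $Z$, by a projection $P$ say. Then $PT$ maps $\ell_\infty$ into $c_0$ and fixes $c_0$, so $c_0$ is complemented in $\ell_\infty$. This contradicts Phillips's theorem.

Two implications are immediate. First, the SCP implies the SEP, because a projection onto a separable subspace containing $Y$ is a legitimate $T$. Second, the SEP passes from an SCP space to its complemented subspaces. Let $Q$ be a projection of an SCP space $W$ onto $X$ and let $Y\subseteq X$ be separable. Take a projection $R$ on $W$ with separable range containing $Y$ and put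
$$T=QR|_X:X\to X. \tag{3}$$
Its range is separable, and $Ty=QRy=Qy=y$ for $y\in Y$.

The problem asks for a converse of the second implication. It comes from Félix Cabello Sánchez, Jesús M. F. Castillo and Yolanda Moreno, "Trimming the Johnson bonsai", arXiv:2410.16886 (2024):

> Is every Banach space with the SEP a complemented subspace of a space with the SCP?

The answer is yes, with an explicit complement. Recall that for Banach spaces $Z_\gamma$ ($\gamma\in\Gamma$) and $1\le p<\infty$, the sum $\big(\bigoplus_\gamma Z_\gamma\big)_{\ell_p}$ consists of the families $w=(w_\gamma)$, $w_\gamma\in Z_\gamma$, with $\|w\|^p=\sum_\gamma\|w_\gamma\|^p<\infty$. In the $c_0$-sum one asks that $\{\gamma:\|w_\gamma\|\ge\varepsilon\}$ be finite for each $\varepsilon>0$, and one uses the supremum norm. In all these sums each $w$ has countable support $\{\gamma: w_\gamma\ne0\}$, and the finitely supported families are dense. Recall also that $\omega_1$, the first uncountable ordinal, is used here only as an uncountable index set.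

**Theorem A.** For a Banach space $X$ the following are equivalent.

1. $X$ has the SEP.
2. $X$ is isomorphic to a complemented subspace of a space with the SCP.
3. $X\oplus E$ has the SCP, where $E=\big(\bigoplus_{\gamma\in\Gamma}Z_\gamma\big)_{\ell_p}$. Here $1\le p<\infty$ is arbitrary (or $c_0$ replaces $\ell_p$), $\Gamma=\mathcal S\times\omega_1$, $\mathcal S$ is the set of all separable subspaces of $X$, and $Z_\gamma=Z$ for $\gamma=(Z,\alpha)$.

Before the proof, Sections 3 and 4 look at two cheaper attempts. They explain why one enlarges $X$ at all, and why so many copies of each $Z$ are used.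

## 3. Iterating extension operators inside $X$

A sensible first attempt stays inside $X$: apply the SEP repeatedly and pass to a limit. For this one wants bounded norms. For $\lambda\ge1$ say that $X$ has the **$\lambda$-SEP** if the operators $T$ in the definition of the SEP can be chosen with $\|T\|\le\lambda$.

**Lemma 1.** If $X$ has the SEP, then it has the $\lambda$-SEP for some $\lambda<\infty$.

*Proof.* Suppose not. Then for each $n\ge 1$ there is a separable $Y_n\subseteq X$ such that no operator $T$ with separable range and $T|_{Y_n}=\mathrm{id}$ has $\|T\|\le n$. The space $Y=\overline{\operatorname{span}}\bigcup_nY_n$ is separable, so the SEP gives an operator $T$ with separable range and $T|_Y=\mathrm{id}_Y$. This $T$ fixes every $Y_n$. For $n\ge\|T\|$ this contradicts the choice of $Y_n$. $\blacksquare$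

Now let $X$ have the $\lambda$-SEP and let $Y\subseteq X$ be separable. Put $Z_0=Y$. Inductively choose $T_n$ with separable range, $\|T_n\|\le\lambda$ and $T_n|_{Z_{n-1}}=\mathrm{id}$, and let $Z_n=\overline{T_n(X)}$. Then $Z_0\subseteq Z_1\subseteq\cdots$, and $Z_\infty=\overline{\bigcup_nZ_n}$ is separable. If $z\in Z_n$, then $T_mz=z$ for all $m>n$. A projection onto $Z_\infty$ should be a limit of the $T_n$.

*When $X$ is reflexive this works.* Fix a free ultrafilter $\mathcal U$ on $\mathbb N$. For $x\in X$ the sequence $(T_nx)$ is bounded in the reflexive space $Z_\infty$, whose closed balls are weakly compact, so $Px=\text{weak-}\lim_{\mathcal U}T_nx$ exists in $Z_\infty$. The map $P$ is linear, $\|P\|\le\lambda$, and $Pz=z$ on $\bigcup_nZ_n$, hence on $Z_\infty$ by continuity. So $P$ is a projection of $X$ onto $Z_\infty\supseteq Y$.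

*In general it stops at the existence of the limit.* Without reflexivity, the bounded sequence $(T_nx)$ has weak\* limits along $\mathcal U$ only in $Z_\infty^{**}$. One gets an operator $X\to Z_\infty^{**}$ that fixes $Z_\infty$, and nothing forces its values into $Z_\infty$.

**Example 4.** The values can indeed leave. Let $X=c$, the space of convergent sequences, and $T_nx=(x_1,\dots,x_n,0,0,\dots)$, with $Z_n=\operatorname{span}(e_1,\dots,e_n)$ and $Z_0=\{0\}$. Then $\|T_n\|=1$, $T_n(X)=Z_n$, $T_n$ fixes $Z_{n-1}$, and $Z_\infty=c_0$. For $x=(1,1,1,\dots)$ the vectors $T_nx$ converge coordinatewise to $(1,1,1,\dots)$. So their weak\* limit in $c_0^{**}=\ell_\infty$ is $(1,1,1,\dots)\notin c_0$. (The space $c$ is separable, so it has the SCP anyway. It is the limiting procedure that fails.)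

The construction of Section 1 takes no limit at all. It uses one operator $T$ and repairs it by a purely algebraic step, outside $X$.

## 4. Why a separable complement is not enough

By Section 1, adding one copy of $Z$ makes the given $Y$ lie in a separable complemented subspace. But the SCP of the enlarged space concerns *all* its separable subspaces, and this raises two demands.

First, $Z$ depends on $Y$ and $T$, so one needs a copy of every separable $Z\subseteq X$. Second, and less obviously, one copy of each $Z$ leaves a difficulty. In $X\oplus Z$ the separable subspace $Y\oplus Z$ uses up the added coordinate. The range $u(Z)=\{(z,z-Tz)\}$ does not contain it unless $Z=\{0\}$, because $(0,w)\in u(Z)$ forces $w=0$. To treat $Y\oplus Z$ the same way we need a *fresh* copy of some suitable $Z'$. Countably many copies do not help if $V$ contains all of them.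

Adding only separably much is in fact hopeless in general, whatever the method.

**Proposition 2.** If $E$ is separable and $X\oplus E$ has the SCP, then $X$ has the SCP.

*Proof.* Let $Y\subseteq X$ be separable. Since $Y\oplus E$ is separable, there is a projection $P$ of $X\oplus E$ onto a separable subspace $Z\supseteq Y\oplus E$. Let $q:X\oplus E\to X$ be the coordinate projection, and put $Z_X=Z\cap X$.

We claim $q(Z)=Z_X$. If $\zeta=x+e\in Z$ with $x\in X$, $e\in E$, then $e\in E\subseteq Z$, so $q(\zeta)=x=\zeta-e\in Z\cap X$. Conversely, $q$ fixes $Z\cap X$.

Hence $qP|_X$ maps $X$ into $Z_X$. If $z\in Z_X$, then $Pz=z$ and $qz=z$. So $qP|_X$ is a projection of $X$ onto $Z_X$, which is separable and contains $Y$. $\blacksquare$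

The remedy is to take $\omega_1$ copies of every $Z$ and to combine them in a sum where each vector has countable support. A separable subspace then touches only countably many coordinates, and every $Z$ retains an untouched copy. This is the space $E$ of Theorem A.

## 5. Proof of Theorem A: $\omega_1$ copies of every separable subspace

**(3)⇒(2).** $X$ is complemented in $X\oplus E$.

**(2)⇒(1).** Formula (3) shows that a complemented subspace of an SCP space has the SEP. The SEP is invariant under isomorphism. Indeed, let $\varphi:X\to X'$ be an isomorphism and $Y'\subseteq X'$ separable. If $T$ serves $\varphi^{-1}(Y')$ in $X$, then $\varphi T\varphi^{-1}$ has separable range and fixes $Y'$.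

**(1)⇒(3).** For $w\in E$ let $w_\gamma$ be its $\gamma$-th coordinate, and let $e_\gamma:Z_\gamma\to E$ be the canonical embedding. We regard $X$ and $E$ as subspaces of $X\oplus E$, with the norm $\|x\|+\|w\|$, say, so that $(x,w)=x+w$. Let $V\subseteq X\oplus E$ be separable. We must find a separable complemented subspace containing $V$.

**Step 1: localization.** *The purpose is to replace $V$ by a larger separable subspace of product form that touches only countably many coordinates.* Let $\{(x_n,w_n):n\in\mathbb N\}$ be dense in $V$. Put $Y=\overline{\operatorname{span}}\{x_n\}$, let $\Gamma_0$ be the union of the supports of the $w_n$, and let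
$$E_0=\{w\in E:\ w_\gamma=0\ \text{for all }\gamma\notin\Gamma_0\}.$$
Then $Y$ is separable and $\Gamma_0$, a countable union of countable sets, is countable. The subspace $Y\oplus E_0$ is closed and contains a dense subset of $V$, so $V\subseteq Y\oplus E_0$. The space $E_0$ is separable: choose a countable dense subset of each $Z_\gamma$, $\gamma\in\Gamma_0$, and take the finitely supported families with coordinates in these sets. Finally, let $\Pi_0:X\oplus E\to E_0$ keep the coordinates in $\Gamma_0$ and kill all other coordinates as well as $X$. It is an operator of norm at most $1$, $\Pi_0^2=\Pi_0$, and it fixes $E_0$.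

**Step 2: the operator $T$ and an untouched coordinate.** *The purpose is to set up Section 1 in a coordinate that does not interfere with $E_0$.* By the SEP there is $T:X\to X$ with separable range and $T|_Y=\mathrm{id}_Y$. Put $Z=\overline{T(X)}$. It is a separable subspace of $X$ containing $Y$, so $Z\in\mathcal S$. Only countably many $\alpha<\omega_1$ satisfy $(Z,\alpha)\in\Gamma_0$, so there is $\alpha<\omega_1$ with
$$\gamma^*:=(Z,\alpha)\notin\Gamma_0 .$$
By definition $Z_{\gamma^*}=Z$.

**Step 3: the projection.** *The purpose is to project onto $u(Z)$ as in Section 1 while keeping $E_0$.* Define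
$$u:Z\to X\oplus E,\quad u(z)=z+e_{\gamma^*}(z-Tz),\qquad v:X\oplus E\to Z,\quad v(x,w)=Tx+w_{\gamma^*}.$$
Then $\|u\|\le 2+\|T\|$ and $\|v\|\le\max(\|T\|,1)$. As in (1) and (2),
$$v(u(z))=Tz+(z-Tz)=z\quad(z\in Z),\qquad u(y)=y\quad(y\in Y). \tag{4}$$
Put
$$R=uv+\Pi_0 .$$
Since $\gamma^*\notin\Gamma_0$, two cross terms vanish:
$$\Pi_0u=0,\qquad v|_{E_0}=0,\ \text{ so } v\Pi_0=0. \tag{5}$$
For the first: $u(z)$ has one component in $X$ and one in the coordinate $\gamma^*$, and $\Pi_0$ kills both. For the second: if $w\in E_0$, then $v(0,w)=T0+w_{\gamma^*}=0$. By (4) and (5),
$$R^2=u(vu)v+u(v\Pi_0)+(\Pi_0u)v+\Pi_0^2=uv+0+0+\Pi_0=R .$$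
(If $\gamma^*$ were in $\Gamma_0$, then $\Pi_0u(z)=e_{\gamma^*}(z-Tz)$, and this computation would break down.)

**Step 4: the range.** *The purpose is to see that the range of $R$ is separable and contains $V$.* Clearly $R(X\oplus E)\subseteq u(Z)+E_0$. Conversely, $R$ fixes both summands. By (4) and (5), $Ru(z)=u(vu(z))+\Pi_0u(z)=u(z)$, and for $w\in E_0$, $Rw=u(v(w))+\Pi_0w=w$. Hence
$$R(X\oplus E)=u(Z)+E_0 .$$
It is closed as the range of a projection, and separable because $Z$ and $E_0$ are. By (4) it contains $u(Y)+E_0=Y\oplus E_0\supseteq V$. So $X\oplus E$ has the SCP. $\blacksquare$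

In particular, every space with the SEP is a complemented subspace of a space with the SCP.

## 6. The same constant for extension and complementation: Theorem B

Now we keep track of norms. For $\lambda\ge1$ say that $X$ has the **$\lambda$-SCP** if every separable subspace is contained in a separable subspace that is the range of a projection of norm $\le\lambda$. For instance, Example 2 shows that $\ell_2(I)$ has the $1$-SCP. "Norm-one complemented" means being the range of a projection of norm at most one.

**Theorem B.** Let $\lambda\ge1$. A Banach space $X$ has the $\lambda$-SEP if and only if $X$ is isometric to a norm-one complemented subspace of a Banach space with the $\lambda$-SCP. More generally, if $X$ is the range of a projection of norm $\le\mu$ on a space with the $\lambda$-SCP, then $X$ has the $\lambda\mu$-SEP.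

So the constant passes from the SEP to the SCP without loss, and it cannot be improved: if $X$ is norm-one complemented in a space with the $\lambda'$-SCP, then $X$ has the $\lambda'$-SEP. Together with Lemma 1: *every space with the SEP is isometrically a norm-one complemented subspace of a space with the $\lambda$-SCP, where $\lambda$ may be any constant for which $X$ has the $\lambda$-SEP.*

### What the projection of Section 5 costs

Take the $\ell_1$-sum and $\|T\|\le\lambda$. The estimate for $u$ is $\|u\|\le2+\lambda$, and for $x\in B_X$ we have $Rx=u(Tx)$, so all we get is $\|Rx\|\le\lambda(2+\lambda)$. This can be attained.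

**Example 5.** Let $X$ be $\mathbb R^2$ with the Euclidean norm, $Y=V=\mathbb Re_1$, $\Gamma_0=\emptyset$ and $T(a,b)=(a,-b)$, so $\|T\|=1$. Writing $b_2=(0,1)\in X$, we get $Rb_2=u(-b_2)=-b_2+e_{\gamma^*}(-2b_2)$, of norm $1+2=3=\lambda(2+\lambda)$ with $\lambda=1$.

The loss comes from the length of the vectors $u(z)$. The remedy is to change the norm: put all the vectors $u(z)$, $z\in B_Z$, into the new unit ball. Then $u(Tx)$ has norm at most $\|Tx\|\le\lambda$ by decree. Two things have to be arranged.

* The renorming is done before $V$ and $T$ are known. Hence *all* possible maps $u$ must be built in, and the index $\gamma$ must contain the operator $T$.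
* The enlarged ball contains new vectors, and $R$ must not stretch them by more than $\lambda$. The delicate ones are $u_\gamma(z)$ with $\gamma\in\Gamma_0$. They will be handled by choosing $T$ to fix not only the $X$-part of $V$ but also every $Z_\gamma$ with $\gamma\in\Gamma_0$.

### The direction from the $\lambda$-SCP to the $\lambda$-SEP

Let $Q$ be a projection of norm $\le\mu$ of a $\lambda$-SCP space onto $X$. In (3) choose $R$ with $\|R\|\le\lambda$. Then $\|T\|=\|QR|_X\|\le\lambda\mu$, which gives the $\lambda\mu$-SEP. (If $X\ne\{0\}$ then $\mu\ge1$ automatically; if $X=\{0\}$ there is nothing to prove.) The case $\mu=1$ is the "if" part, since the $\lambda$-SEP is invariant under isometries.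

### The direction from the $\lambda$-SEP to the $\lambda$-SCP

If $X=\{0\}$, the space $\{0\}$ itself will do. Let $X\ne\{0\}$ have the $\lambda$-SEP.

**Step 1: the big space.** *The purpose is to provide a coordinate for every possible operator $T$, in uncountably many copies.* Let $\Gamma$ be the set of all triples $\gamma=(Z,T,\alpha)$, where $Z$ is a separable subspace of $X$, $T:X\to Z$ is an operator with $\|T\|\le\lambda$, and $\alpha<\omega_1$. Write $Z_\gamma=Z$, $T_\gamma=T$. Let
$$E=\Big(\bigoplus_{\gamma\in\Gamma}Z_\gamma\Big)_{\ell_1},\qquad W=X\oplus_1E,\qquad \|(x,w)\|=\|x\|+\sum_\gamma\|w_\gamma\|,$$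
with unit ball $B_W$, and for $\gamma\in\Gamma$ let
$$u_\gamma:Z_\gamma\to W,\quad u_\gamma(z)=z+e_\gamma(z-T_\gamma z),\qquad\|u_\gamma\|\le2+\lambda .$$

**Step 2: the new norm.** *The purpose is to make every $u_\gamma$ a contraction.* Put
$$A=B_X\ \cup\ \bigcup_\gamma e_\gamma(B_{Z_\gamma})\ \cup\ \bigcup_\gamma u_\gamma(B_{Z_\gamma}),\qquad K=\overline{\operatorname{conv}}\,A ,$$
the closure being taken in $W$. The set $A$ is invariant under multiplication by scalars of modulus one, hence so is $K$. Next, we claim
$$B_W\subseteq K\subseteq(2+\lambda)B_W .\tag{6}$$
The right inclusion holds because $A\subseteq(2+\lambda)B_W$. For the left one, let $(x,w)\in B_W$ with $w$ finitely supported. Then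
$$(x,w)=\|x\|\,x'+\sum_\gamma\|w_\gamma\|\,e_\gamma(w_\gamma')+t\cdot0,\qquad t=1-\|x\|-\sum_\gamma\|w_\gamma\|\ge0,$$
with suitable $x'\in B_X$ and $w'_\gamma\in B_{Z_\gamma}$ (normalize, or take $0$ when the coefficient is $0$). This is a convex combination of elements of $A$, as $0\in A$. Such points are dense in $B_W$, and $K$ is closed, so $B_W\subseteq K$.

Thus $K$ is a closed, bounded, convex set, invariant under scalars of modulus one, and contains a ball around $0$. So it is the closed unit ball of an equivalent norm $|\cdot|$ on $W$. To estimate operator norms it suffices to look at $A$: for an operator $S$ on $W$ and $c>0$,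
$$S(A)\subseteq cK\ \Longrightarrow\ |S|\le c. \tag{7}$$
Indeed, $cK$ is convex, so $S(\operatorname{conv}A)\subseteq cK$. It is closed and $S$ is continuous, so $S(K)\subseteq cK$.

**Step 3: $X$ sits in $(W,|\cdot|)$ isometrically and norm-one complemented.** *The purpose is to check that the renorming did not disturb $X$.* Let $Q:W\to X$ be the coordinate projection. On the three parts of $A$,
$$Q(B_X)=B_X,\qquad Q(e_\gamma(B_{Z_\gamma}))=\{0\},\qquad Q(u_\gamma(B_{Z_\gamma}))=B_{Z_\gamma}\subseteq B_X .$$
Hence $Q(A)\subseteq B_X$. Since $B_X$ is convex and closed and $Q$ is continuous, $Q(K)\subseteq B_X\subseteq K$. So $|Q|\le1$. For $x\in X$, the inclusion $B_X\subseteq K$ gives $|x|\le\|x\|$. If $|x|\le1$, then $x\in K$ and $x=Qx\in Q(K)\subseteq B_X$, so $\|x\|\le1$; by homogeneity $\|x\|\le|x|$ for all $x\in X$. Thus $|x|=\|x\|$ on $X$.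

**Step 4: the projection for a given $V$.** *The purpose is to repeat Section 5 with a $T$ that fixes more.* Let $V\subseteq W$ be separable (the two norms are equivalent, so separability is the same for both). As in Step 1 of Section 5, $V\subseteq Y_0\oplus E_0$, where $Y_0\subseteq X$ is separable, $\Gamma_0\subset\Gamma$ is countable and $E_0=\{w\in E:w_\gamma=0\text{ for }\gamma\notin\Gamma_0\}$ is separable. Put
$$Y=\overline{\operatorname{span}}\Big(Y_0\cup\bigcup_{\gamma\in\Gamma_0}Z_\gamma\Big)\subseteq X .$$
This is separable, being spanned by countably many separable spaces. By the $\lambda$-SEP choose $T:X\to X$ with separable range, $\|T\|\le\lambda$ and $T|_Y=\mathrm{id}_Y$. Let $Z=\overline{T(X)}\supseteq Y$. Since $\Gamma_0$ is countable there is $\alpha<\omega_1$ with $\gamma^*=(Z,T,\alpha)\notin\Gamma_0$, and $\gamma^*\in\Gamma$ because $T$ maps into $Z$ with $\|T\|\le\lambda$. Define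
$$R(x,w)=u_{\gamma^*}\big(Tx+w_{\gamma^*}\big)+\sum_{\gamma\in\Gamma_0}e_\gamma(w_\gamma).$$
This is $R=uv+\Pi_0$ with $u=u_{\gamma^*}$, $v(x,w)=Tx+w_{\gamma^*}$, and $\Pi_0$ the coordinate projection onto $E_0$. Formulas (4) and (5) hold for the same reasons: $T$ maps into $Z=Z_{\gamma^*}$, fixes $Y$, and $\gamma^*\notin\Gamma_0$. So the computations of Steps 3 and 4 in Section 5 apply: $R$ is a bounded projection onto the separable space $u_{\gamma^*}(Z)+E_0$, which contains $u_{\gamma^*}(Y)+E_0=Y\oplus E_0\supseteq Y_0\oplus E_0\supseteq V$.

**Step 5: $|R|\le\lambda$.** *The purpose is to verify $R(A)\subseteq\lambda K$ and apply (7).* Recall that $K\subseteq\lambda K$, because $\lambda\ge1$, $0\in K$ and $K$ is convex. We go through $A$.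

* *Vectors $x\in B_X$.* Here $Tx\in Z$ and $\|Tx\|\le\lambda$, so $Rx=u_{\gamma^*}(Tx)\in\lambda\,u_{\gamma^*}(B_Z)\subseteq\lambda K$.
* *Vectors $e_\gamma(z)$, $z\in B_{Z_\gamma}$.* If $\gamma\in\Gamma_0$, the vector is fixed by $R$ and lies in $K$. If $\gamma=\gamma^*$, it is mapped to $u_{\gamma^*}(z)\in K$. Otherwise it is mapped to $0$.
* *Vectors $u_\gamma(z)=z+e_\gamma(z-T_\gamma z)$, $z\in B_{Z_\gamma}$.*
  * If $\gamma=\gamma^*$, the vector lies in the range of $R$, so it is fixed, and it is in $K$.
  * If $\gamma\in\Gamma_0$, then $z\in Z_\gamma\subseteq Y$. So $Tz=z$ and $u_{\gamma^*}(z)=z+e_{\gamma^*}(z-Tz)=z$. Hence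
    $$Ru_\gamma(z)=u_{\gamma^*}(Tz)+e_\gamma(z-T_\gamma z)=z+e_\gamma(z-T_\gamma z)=u_\gamma(z)\in K .$$
  * If $\gamma\notin\Gamma_0\cup\{\gamma^*\}$, then $R$ kills the coordinate $\gamma$, and $Ru_\gamma(z)=u_{\gamma^*}(Tz)\in\lambda K$, because $\|Tz\|\le\lambda$.

So $R(A)\subseteq\lambda K$, and (7) gives $|R|\le\lambda$. Hence $(W,|\cdot|)$ has the $\lambda$-SCP, and by Step 3 it contains $X$ isometrically as a norm-one complemented subspace. $\blacksquare$

The case $\gamma\in\Gamma_0$ is where the enlarged $Y$ is used. If $T$ did not fix $z$, then $Ru_\gamma(z)=u_{\gamma^*}(Tz)+e_\gamma(z-T_\gamma z)$ would be a sum of two terms with no visible reason to lie in $\lambda K$.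

## 7. A weakly compactly generated complement

A Banach space is **weakly compactly generated** (WCG) if it contains a weakly compact set whose linear span is dense. Every separable space $Z$ is an example, even with a norm-compact set in its unit ball: if $(z_n)_{n\ge1}$ is dense in $B_Z$, take $\{0\}\cup\{z_n/n:n\ge1\}$. By Proposition 2, the complement $E$ cannot be taken separable unless $X$ already has the SCP. But it can be taken WCG.

**Proposition 3.** $X$ has the SEP if and only if $X\oplus E$ has the SCP for some WCG space $E$.

*Proof.* The "if" part is (2)⇒(1) of Theorem A. For the converse take the space $E$ of Theorem A with some $1<p<\infty$; then $X\oplus E$ has the SCP, and we show that $E$ is WCG. For each $\gamma$ choose a norm-compact linearly dense set $K_\gamma\subseteq B_{Z_\gamma}$ with $0\in K_\gamma$, and put $L=\bigcup_\gamma e_\gamma(K_\gamma)$. The closed span of $L$ contains every $e_\gamma(Z_\gamma)$, so $L$ is linearly dense in $E$.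

By the Eberlein–Šmulian theorem, $L$ is weakly compact once every sequence in $L$ has a subsequence that converges weakly to a point of $L$. Write the sequence as $e_{\gamma_n}(z_n)$ with $z_n\in K_{\gamma_n}$. If some index $\gamma$ occurs infinitely often, a subsequence lies in the norm-compact set $e_\gamma(K_\gamma)$, so a further subsequence converges in norm to a point of it.

Otherwise pass to a subsequence with distinct $\gamma_n$. It is weakly null, and $0\in L$. To see this, let $f\in E^*$ and suppose $|f(e_{\gamma_n}(z_n))|\ge\delta>0$ for infinitely many $n$. Choose $N$ of these $n$, and scalars $a_n$ of modulus one with $a_nf(e_{\gamma_n}(z_n))=|f(e_{\gamma_n}(z_n))|$. Summing over these $N$ indices,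
$$N\delta\le f\Big(\sum a_ne_{\gamma_n}(z_n)\Big)\le\|f\|\Big(\sum\|z_n\|^p\Big)^{1/p}\le\|f\|\,N^{1/p}.$$
Since $p>1$, this fails for large $N$. $\blacksquare$

## 8. Larger densities

The density of a space is the least cardinality of a dense subset. Let $\kappa$ be an infinite cardinal. In all definitions and statements replace "separable" by "of density $\le\kappa$", "countable" by "of cardinality $\le\kappa$", and $\omega_1$ by the successor cardinal $\kappa^+$.

**Proposition 4.** With these replacements, Lemma 1, Theorem A and Theorem B remain true.

*Proof.* The proofs are the same word for word, and we check the places where size was used.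

*Localization.* If $V\subseteq X\oplus E$ has density $\le\kappa$, it has a dense subset of cardinality $\le\kappa$. Each $E$-component in it has countable support, so the union $\Gamma_0$ of the supports has cardinality at most $\kappa\cdot\aleph_0=\kappa$. The $X$-components span a space $Y$ of density $\le\kappa$. Thus $V\subseteq Y\oplus E_0$ as before.

*Sums.* If $|\Gamma_0|\le\kappa$ and each $Z_\gamma$ has density $\le\kappa$, then the finitely supported families with coordinates in dense sets of cardinality $\le\kappa$ form a dense subset of $E_0$ of cardinality $\le\kappa$. In the same way $\overline{\operatorname{span}}\big(Y_0\cup\bigcup_{\gamma\in\Gamma_0}Z_\gamma\big)$ has density $\le\kappa$, since $\kappa\cdot\kappa=\kappa$. Hence the ranges $u(Z)+E_0$ have density $\le\kappa$.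

*A free coordinate.* Each summand occurs with $\kappa^+$ indices $\alpha$, and $|\Gamma_0|\le\kappa<\kappa^+$, so some copy has its index outside $\Gamma_0$.

*Lemma 1.* It uses the closed span of a countable union of spaces $Y_n$, now of density $\le\kappa$, and this span again has density $\le\kappa$.

The remaining parts are identities and norm estimates in which the size plays no role, together with formula (3), where $QR|_X$ has range of density $\le\kappa$ because $R$ does. $\blacksquare$
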